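\title{Low-dimensional approximation in measure of the characters of a finite abelian group}

\begin{abstract}
The characters of a finite abelian group $G$ are orthonormal, so no subspace of dimension $o(|G|)$ approximates all of them in mean square. We show that in the metric of convergence in measure they are approximated, with error tending to zero uniformly in $G$, by a subspace of dimension $\exp(\ln^{1-c}|G|)$ for every fixed $c<\frac12$, and in fact of dimension $\exp(\omega\sqrt{\ln|G|\,\ln\ln|G|})$ for any $\omega\to\infty$. The proof writes each character as the exponential of a concentrated sum of bounded terms built from the binary digits of the group element, and replaces the exponential by a Taylor polynomial. We also show that dimension $\frac1{20}\ln|G|$ never suffices, and that on $\mathbb{Z}_2^d$ polynomials in the coordinates need degree of order $\sqrt d$.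
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The question}

Let $G$ be a finite abelian group with $|G|\ge2$, and let $\mu(A)=|A|/|G|$ be the uniform probability measure on $G$. Let $L_0(G)$ be the space of all functions $G\to\mathbb{C}$ with the metric of convergence in measure
\[
\rho_0(f,g)=\inf\{\varepsilon>0:\ \mu(|f-g|>\varepsilon)\le\varepsilon\}.
\]
Thus $\rho_0(f,g)\le\varepsilon$ as soon as $f$ and $g$ differ by at most $\varepsilon$ outside a set of measure at most $\varepsilon$; on that set nothing is required. The admissible $\varepsilon$ form an upward closed set containing $1$, so $\rho_0\le1$, and $\rho_0(f,g)<\varepsilon$ implies $\mu(|f-g|>\varepsilon)\le\varepsilon$. The metric $\rho_1(f,g)=\int_G\min(1,|f-g|)\,d\mu$ gives the same notion of smallness, since $\rho_0^2\le\rho_1\le2\rho_0$: an admissible $\varepsilon$ gives $\rho_1\le\varepsilon+\varepsilon$, and an inadmissible one gives $\rho_1\ge\varepsilon\,\mu(|f-g|>\varepsilon)>\varepsilon^2$.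

A \emph{character} of $G$ is a homomorphism from $G$ to the unit circle; the set $\widehat G$ of characters has $|G|$ elements. The \emph{Kolmogorov width} of a set $K\subset L_0(G)$ is
\[
d_n(K,L_0(G))=\inf_{\dim Q\le n}\ \sup_{f\in K}\ \inf_{g\in Q}\rho_0(f,g),
\]
where $Q$ runs over the linear subspaces of $L_0(G)$ of dimension at most $n$. It measures how well a single $n$-dimensional space can serve all elements of $K$ at once. We write $d_n(G)=d_n(\widehat G,L_0(G))$. In matrix terms, $d_n(G)\le\varepsilon$ if there is a matrix of rank at most $n$ that in each row differs from the character table $(\chi(x))_{\chi\in\widehat G,\,x\in G}$ by more than $\varepsilon$ in at most $\varepsilon|G|$ positions (take for $Q$ its row space), and conversely $d_n(G)<\varepsilon$ yields such a matrix. The following question is posed in \cite{Malykhin}.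

\begin{quote}
\textbf{Question.} Is there a constant $c\in(0,1)$ such that $d_n(G)\to0$ as $|G|\to\infty$, uniformly over all finite abelian groups $G$, when $n=\lfloor\exp(\ln^{1-c}|G|)\rfloor$?
\end{quote}

The dimension in question equals $|G|^{1/\ln^c|G|}$ up to rounding, which is eventually smaller than every fixed power of $|G|$. Two simple computations make a negative answer look plausible. First, the cheapest way to use the freedom in $\rho_0$ is to take for $Q$ the functions supported on a fixed set of $n$ points; this gives $d_n(G)\le1-n/|G|$, which is small only when $n$ is nearly $|G|$. Second, in $L_2(G,\mu)$ the characters form an orthonormal basis. If $\Pi$ is the orthogonal projection onto $Q$, then $\sum_\chi\|\Pi\chi\|_2^2=\operatorname{tr}\Pi=\dim Q$, so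
\begin{equation}\label{eq:L2}
\max_{\chi\in\widehat G}\ \min_{g\in Q}\ \|\chi-g\|_2^2\ \ge\ 1-\frac{\dim Q}{|G|}.
\end{equation}
This also shows what a positive answer must look like. If $g_\chi\in Q$ satisfy $\mu(|\chi-g_\chi|>\varepsilon)\le\varepsilon$ and $|g_\chi|\le R$ everywhere, then \eqref{eq:L2} gives $\varepsilon^2+\varepsilon(1+R)^2\ge1-\dim Q/|G|$. When $\dim Q=o(|G|)$, the approximants must therefore reach size of order $\varepsilon^{-1/2}$ on their exceptional sets. A polynomial that follows a bounded function on an interval and grows quickly outside it behaves in this way, and such polynomials are what we use.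

\subsection*{Results}

Throughout, $m=\log_2|G|\ge1$ and $n\ge0$ is an integer. The answer to the question is yes, for every $c\in(0,\frac12)$.

\begin{theorem}\label{thm:first}
For every finite abelian group $G$ and every $\varepsilon\in(0,1)$ we have $d_n(G)\le\varepsilon$ whenever
\[
\ln n\ge\bigl(50\sqrt{2m/\varepsilon}+1\bigr)\ln(2m+1).
\]
Hence for each fixed $c<\frac12$ and $n=\lfloor\exp(\ln^{1-c}|G|)\rfloor$ we have $d_n(G)\to0$ as $|G|\to\infty$, uniformly in $G$.
\end{theorem}

The base of the logarithm in the question is immaterial: changing it multiplies $\ln^{1-c}|G|$ by a constant, which is absorbed by passing to a slightly larger $c<\frac12$, since $d_n$ is nonincreasing in $n$. A refinement of the proof improves the dependence on both $m$ and $\varepsilon$.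

\begin{theorem}\label{thm:second}
There are absolute constants $C,\kappa>0$ with the following properties.
\begin{enumerate}
\item[(a)] For all $G$ and $\varepsilon\in(0,1)$ we have $d_n(G)\le\varepsilon$ whenever $n\ge\exp\bigl(C\sqrt{m\,\ln(m+2)\,\ln(2/\varepsilon)}\bigr)$.
\item[(b)] If $n\ge\exp\bigl(\omega\sqrt{\ln|G|\,\ln\ln|G|}\bigr)$ with $\omega\to\infty$ as $|G|\to\infty$, then $d_n(G)\to0$.
\item[(c)] For each fixed $c<\frac12$ and $n=\lfloor\exp(\ln^{1-c}|G|)\rfloor$ we have $d_n(G)\le2\exp\bigl(-\kappa\ln^{1-2c}|G|/\ln\ln|G|\bigr)$ for large $|G|$.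
\end{enumerate}
\end{theorem}

In the opposite direction, a small multiple of $\ln|G|$ is never enough.

\begin{theorem}\label{thm:lower}
For every finite abelian group $G$, if $n\le\frac1{20}\ln|G|$, then $d_n(G)\ge\frac1{20}$.
\end{theorem}

We do not determine what happens for $c\ge\frac12$: a gap remains between the dimensions $\ln|G|$ and $\exp(\sqrt{\ln|G|\,\ln\ln|G|})$. For $G=\mathbb{Z}_2^d$ the space used in Theorem~\ref{thm:first} consists of the polynomials of degree $O_\varepsilon(\sqrt d)$ in the coordinates, and Proposition~\ref{prop:degree} shows that this order of the degree is optimal among spaces of low-degree polynomials.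

\subsection*{Notation}

We write $e(u)=e^{2\pi iu}$, and $\langle t\rangle$ for the number in $[-\frac12,\frac12)$ congruent to the real number $t$ modulo $1$. Functions on $G$ are random variables on $(G,\mu)$, and $\mathbb{E}$, $\mathbb{P}$, $\operatorname{Var}$ have their usual meaning. Two elementary inequalities are used repeatedly. For integers $P,D\ge0$ and real $a\ge0$,
\begin{equation}\label{eq:count}
\sum_{k\le D}\binom Pk a^k\le(1+Pa)^D,
\end{equation}
because $\binom Pk\le P^k\le\binom Dk P^k$ for $k\le D$. For real $t\ge4$ we have $\lfloor t\rfloor\ge t/2\ge\sqrt t$, that is,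
\begin{equation}\label{eq:floor}
\ln\lfloor t\rfloor\ge\tfrac12\ln t .
\end{equation}

\section{The model case $\mathbb{Z}_2^d$}\label{sec:cube}

Identify $G=\mathbb{Z}_2^d$ with $\{0,1\}^d$. The characters are $\chi_y=(-1)^{w_y}$, $y\in\{0,1\}^d$, where $w_y(x)=\sum_iy_ix_i$ is computed in $\mathbb{Z}$. Let $|y|$ be the number of ones in $y$, and let $\mathcal{P}_D$ be the span of the monomials $\prod_{i\in I}x_i$ with $|I|\le D$. Since $x_i^2=x_i$ on $\{0,1\}$, the space $\mathcal{P}_D$ contains every polynomial of degree at most $D$ in $x_1,\dots,x_d$.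

\begin{example}\label{ex:four}
Let $d=4$ and $D=2$, so $\dim\mathcal{P}_2=1+4+6=11$. If $|y|\le2$, then $\chi_y=\prod_{i:\,y_i=1}(1-2x_i)$ lies in $\mathcal{P}_2$. For $|y|\in\{3,4\}$ take $p(t)=1-2(t-2)^2$, which equals $(-1)^t$ at $t=1,2,3$ and equals $-7$ at $t=0,4$. The function $p(w_y)$ lies in $\mathcal{P}_2$. It differs from $\chi_y$ only where $w_y=0$ if $|y|=3$ (two points of sixteen), and only where $w_y\in\{0,4\}$ if $|y|=4$ (again two points). Hence $d_{11}(\mathbb{Z}_2^4)\le\frac18$, whereas the functions supported on $11$ points give only $\frac5{16}$. The price is the large value $-7$ on the exceptional points.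
\end{example}

The same argument works for every $d$. The variable $w_y$ is a sum of $|y|$ independent uniform bits, so its variance is $|y|/4\le d/4$. By Chebyshev's inequality $\mathbb{P}(|X-\mathbb{E}X|>T)\le\operatorname{Var}X/T^2$ with $T=\frac12\sqrt{d/\varepsilon}$, outside a set of measure $\varepsilon$ the value of $w_y$ lies in an interval of length $2T$. This interval contains at most $D+1$ integers, where $D=\lfloor\sqrt{d/\varepsilon}\rfloor$, and Lagrange interpolation gives a polynomial $p_y$ of degree at most $D$ that equals $(-1)^t$ at these integers. Then $p_y(w_y)\in\mathcal{P}_D$ and $\rho_0(\chi_y,p_y(w_y))\le\varepsilon$. The polynomial depends on $y$ but the space does not, and by \eqref{eq:count}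
\[
\dim\mathcal{P}_D=\sum_{k\le D}\binom dk\le\exp\bigl(\sqrt{d/\varepsilon}\,\ln(1+d)\bigr),\qquad\text{while } |G|=\exp(d\ln2).
\]
The exponent $\frac12$ in our theorems is the square root of this concentration estimate.

Three properties of the cube were used: (i) the phase of a character is a linear form with bounded coefficients in about $\log_2|G|$ binary variables; (ii) these variables are independent; (iii) the form $w_y$ is integer valued, so that few interpolation nodes suffice. The next section finds a substitute for each of them in a general group.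

\section{Characters as functions of binary digits}\label{sec:bits}

By the structure theorem we may write $G=\bigoplus_{i=1}^k\mathbb{Z}_{q_i}$ with $q_i\ge2$, where $\mathbb{Z}_{q_i}=\{0,\dots,q_i-1\}$, and the characters are
\[
\chi_y(x)=e\Bigl(\sum_{i=1}^k\frac{x_iy_i}{q_i}\Bigr),\qquad y\in G.
\]
This is where commutativity is used. For $x$ uniform on $G$ the coordinates $x_1,\dots,x_k$ are independent and uniform.

\subsection*{A phase with bounded coefficients}

A character determines its phase only modulo $1$, and the choice of a real representative is the heart of the matter. Consider $G=\mathbb{Z}_q$ and the two obvious choices. The phase $xy/q$ is as simple as possible in $x$, but it is not concentrated. For even $q$ and $y=q/2$ the character is $(-1)^x$, and a polynomial in $x$ that is within $\varepsilon<1$ of it outside $\varepsilon q$ points has a real part that changes sign on at least $q-1-2\varepsilon q$ of the intervals $(x,x+1)$, so its degree is at least that number. The phase $\langle xy/q\rangle$ is bounded, so polynomials of bounded degree in it approximate the characters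 uniformly; but then \eqref{eq:L2} shows that these polynomials span a space of dimension comparable to $q$. The useful choice lies in between: expand $x$ in binary and reduce modulo $1$ digit by digit.

Let $\ell_i=\lceil\log_2q_i\rceil\ge1$, so that $2^{\ell_i-1}<q_i\le2^{\ell_i}$, and let $M=\sum_i\ell_i$. Since $t\le\lceil t\rceil<t+1\le2t$ for $t\ge1$,
\begin{equation}\label{eq:M}
m\le M\le2m .
\end{equation}
Write $x_i=\sum_{0\le b<\ell_i}x_{i,b}2^b$ with \emph{bits} $x_{i,b}\in\{0,1\}$, and put $c_{i,b}=c_{i,b}(y)=\langle2^by_i/q_i\rangle$. The bits are integers, so replacing $2^by_i/q_i$ by $c_{i,b}$ changes the phase by an integer. Therefore, exactly,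
\begin{equation}\label{eq:phase}
\chi_y=e(\Theta_y),\qquad\Theta_y(x)=\sum_{i,b}c_{i,b}\,x_{i,b},\qquad|c_{i,b}|\le\tfrac12 .
\end{equation}
For example, for $q=8$ and $y=3$ the numbers $\frac38,\frac68,\frac{12}8$ reduce to give $\Theta_3=\frac38x_0-\frac14x_1-\frac12x_2$. This recovers property (i).

\subsection*{Almost independent bits}

Bits of different factors are independent, and so are the bits of one factor when $q$ is a power of two. Otherwise they are dependent: for $q=2^{\ell-1}+1$, if the top bit is $1$ then all other bits vanish. The remedy is to cut $\{0,\dots,q-1\}$ into dyadic intervals, on each of which some top bits are frozen and the remaining bits are free. For $q=11$, which is $1011$ in binary, the intervals are $\{0,\dots,7\}$, $\{8,9\}$ and $\{10\}$, with bit patterns $0{*}{*}{*}$, $100{*}$ and $1010$; the number of frozen bits is $1$, $3$ and $4$. Many frozen bits mean a short interval, so their number has a geometric tail that does not depend on $q$.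

\begin{lemma}\label{lem:bits}
Let $2^{\ell-1}<q\le2^\ell$ and let $x=\sum_{b<\ell}x_b2^b$ be uniform on $\{0,\dots,q-1\}$. There is a random variable $J=J(x)\in\{0,\dots,\ell\}$ such that, conditionally on $J$, the bits $x_b$ with $J\le b<\ell$ are constant and the bits $x_b$ with $b<J$ are independent and uniform. The number $K=\ell-J$ of frozen bits satisfies $\mathbb{P}(K\ge j)\le\min(1,2^{2-j})$ for all integers $j\ge0$, and
\[
\mathbb{E}K\le3,\qquad\mathbb{E}K^2\le11,\qquad\mathbb{E}\,e^{K/2}\le\frac{e/2}{1-\sqrt e/2}<7.75 .
\]
\end{lemma}

\begin{proof}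
Let $q=\sum_{j=0}^\ell\beta_j2^j$ be the binary expansion, and write $x$ with $\ell+1$ digits by setting $x_\ell=0$. An integer $x\ge0$ is less than $q$ exactly when, at the highest position $j$ where the digits of $x$ and $q$ differ, $\beta_j=1$ and $x_j=0$. Let $J(x)$ be this position. For $j$ with $\beta_j=1$ the set $\{J=j\}$ is the interval $\{\sum_{b>j}\beta_b2^b+r:\ 0\le r<2^j\}$. On it $x_b=\beta_b$ for $b>j$, $x_j=0$, and the bits below $j$ take each of their $2^j$ combinations once. This is the first claim. Next,
\[
\mathbb{P}(K\ge j)=\mathbb{P}(J\le\ell-j)\le\frac1q\sum_{a\le\ell-j}2^a\le\frac{2^{\ell-j+1}}{2^{\ell-1}}=2^{2-j}.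
\]
Let $K'$ take the value $2+a$ with probability $2^{-1-a}$, $a\ge0$. Then $\mathbb{P}(K'\ge j)=\min(1,2^{2-j})\ge\mathbb{P}(K\ge j)$. For nondecreasing $g\ge0$ the identity $g(K)=g(0)+\sum_{j\ge1}(g(j)-g(j-1))\mathbf{1}_{K\ge j}$ gives $\mathbb{E}g(K)\le\mathbb{E}g(K')$. The series $\sum_a2^{-1-a}$, $\sum_aa2^{-1-a}$, $\sum_aa^22^{-1-a}$ equal $1,1,3$, so $\mathbb{E}K'=2+1=3$ and $\mathbb{E}K'^2=4+4+3=11$. Finally $\mathbb{E}e^{K'/2}=\frac e2\sum_a(\sqrt e/2)^a$, and $\frac e2<1.36$, $1-\frac{\sqrt e}2>0.1756$.
\end{proof}

\subsection*{Taylor polynomials in place of interpolation}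

On $\mathbb{Z}_q$ the phase $\Theta_y$ takes values in $\frac1q\mathbb{Z}$, and a window of length $2T$ contains about $2Tq$ such points, far too many to interpolate. But $\rho_0$ tolerates a small error everywhere, so it suffices to approximate $e(u)$ uniformly on the window. Degree proportional to $T$ is enough, and it is also necessary, because $\operatorname{Re}e(u)$ alternates between $1$ and $-1$ at the roughly $4T$ points of $\frac12\mathbb{Z}\cap[-T,T]$.

\begin{lemma}\label{lem:taylor}
Let $T>0$, let $D\ge50T$ be an integer, and let $p_D(u)=\sum_{j=0}^D(2\pi iu)^j/j!$.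
\begin{enumerate}
\item[(a)] For real $u$ with $|u|\le T$ we have $|e(u)-p_D(u)|\le e^{-(D+1)}$.
\item[(b)] Let $\Theta$ be a real function on $G$ and $\varepsilon\in(0,1)$. If $\mu(|\Theta-\mathbb{E}\Theta|>T)\le\varepsilon$ and $D+1\ge\ln(1/\varepsilon)$, then $h=e(\mathbb{E}\Theta)\,p_D(\Theta-\mathbb{E}\Theta)$ satisfies $\rho_0(e(\Theta),h)\le\varepsilon$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) All derivatives of $\theta\mapsto e^{i\theta}$ have modulus $1$ on the real line, so the integral form of the Taylor remainder gives $|e(u)-p_D(u)|\le(2\pi T)^{D+1}/(D+1)!$. Since $j!\ge(j/e)^j$, this is at most $\bigl(2\pi eT/(D+1)\bigr)^{D+1}$, and $D+1>50T>2\pi e^2T$ makes the base smaller than $1/e$.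

(b) Where $|\Theta-\mathbb{E}\Theta|\le T$ we have $|e(\Theta)-h|=|e(u)-p_D(u)|$ with $u=\Theta-\mathbb{E}\Theta$, and this is at most $e^{-(D+1)}\le\varepsilon$ by (a).
\end{proof}

\section{Proof of Theorem~\ref{thm:first}}\label{sec:first}

\subsection*{The variance of the phase}

We claim that $\operatorname{Var}\Theta_y\le M$ for every $y$. Write $\Theta_y=\sum_iX_i$ with $X_i=\sum_bc_{i,b}x_{i,b}$. The $X_i$ are independent, so it suffices to show $\operatorname{Var}X_i\le\ell_i$. Fix $i$, drop it from the notation, and take $J,K$ from Lemma~\ref{lem:bits}. We use the law of total variance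
\[
\operatorname{Var}X=\mathbb{E}\operatorname{Var}(X\mid J)+\operatorname{Var}Y,\qquad Y=\mathbb{E}[X\mid J].
\]
Given $J$, only the free bits fluctuate; they are independent with variance $\frac14$, so $\operatorname{Var}(X\mid J)=\sum_{b<J}c_b^2/4\le\ell/16$. The conditional mean $Y$ is compared with $a=\frac12\sum_{b<\ell}c_b$, the mean that $X$ would have if no bit were frozen. The free bits contribute $c_b/2$ to both, so
\[
|Y-a|=\Bigl|\sum_{J\le b<\ell}c_b\bigl(x_b-\tfrac12\bigr)\Bigr|\le\frac K4 .
\]
Since the mean minimizes the mean square deviation, $\operatorname{Var}Y\le\mathbb{E}(Y-a)^2\le\mathbb{E}K^2/16\le11/16$. Hence $\operatorname{Var}X\le(\ell+11)/16\le\ell$, because $\ell\ge1$. Both estimates use $|c_b|\le\frac12$.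

\subsection*{The approximating space}

Let $T=\sqrt{M/\varepsilon}$ and $D=\lceil50T\rceil$. Chebyshev's inequality gives $\mu(|\Theta_y-\mathbb{E}\Theta_y|>T)\le M/T^2=\varepsilon$. Also $D+1\ge50\varepsilon^{-1/2}\ge2\ln(\varepsilon^{-1/2})=\ln(1/\varepsilon)$. By \eqref{eq:phase} and Lemma~\ref{lem:taylor}(b), the function $h_y=e(\mathbb{E}\Theta_y)\,p_D(\Theta_y-\mathbb{E}\Theta_y)$ satisfies $\rho_0(\chi_y,h_y)\le\varepsilon$.

The function $\Theta_y-\mathbb{E}\Theta_y$ is affine in the $M$ bits, so $h_y$ is a polynomial of degree at most $D$ in them. As $x_{i,b}^2=x_{i,b}$, every $h_y$ lies in the span $Q$ of the products of at most $D$ distinct bits, which does not depend on $y$. By \eqref{eq:count} and \eqref{eq:M},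
\[
\ln\dim Q\le\ln\sum_{j\le D}\binom Mj\le D\ln(1+M)\le\bigl(50\sqrt{2m/\varepsilon}+1\bigr)\ln(2m+1).
\]
This proves the first statement.

For the second, fix $c<\frac12$ and $\varepsilon\in(0,1)$. The last bound is $O_\varepsilon(\sqrt m\ln(m+2))$, which is $o(m^{1-c})$ precisely because $1-c>\frac12$. By \eqref{eq:floor}, $\ln n\ge\frac12(m\ln2)^{1-c}$ for large $m$. So there is $N_0(\varepsilon,c)$ such that $d_n(G)\le\varepsilon$ for all $G$ with $|G|\ge N_0(\varepsilon,c)$. \qed

\section{Proof of Theorem~\ref{thm:second}}\label{sec:second}

The previous proof is wasteful in two places. Chebyshev's inequality costs a factor $\varepsilon^{-1/2}$, where a sum of bounded independent terms has Gaussian tails and should cost $\sqrt{\ln(2/\varepsilon)}$. And each unit of degree multiplies the dimension by about $M$ just for naming the next variable, although that variable carries a single bit. At a comparable price we can name a \emph{piece} of about $\log_2M$ bits and allow an arbitrary function of it. If the bits are grouped into pieces of size about $s$ and the phase is reduced modulo $1$ piece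 by piece, it becomes a sum of only about $M/s$ bounded terms. The degree falls to the order $\sqrt{M/s}$, each unit of degree costs a factor $M2^{O(s)}$, and the logarithm of the dimension is of order $\sqrt{M/s}\,(s+\ln M)$. The best order is reached at $s\approx\ln M$, and we set
\[
s=\lceil\log_2(M+1)\rceil,\qquad\text{so that }\ 1\le s\le M,\quad M+1\le2^s,
\]
where $s\le M$ follows from $2^M\ge M+1$.

\subsection*{The pieces}

Conditioning on $J$ costs an additive constant for each factor to which Lemma~\ref{lem:bits} is applied. This was harmless in Section~\ref{sec:first}, but now the total budget is of order $M/s$, and a group such as $\mathbb{Z}_3^k$ has $M/2$ factors. We therefore apply the lemma only to factors with many bits, of which there are at most $M/s$, and never cut the others.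

Call factor $i$ \emph{large} if $\ell_i\ge s$ and \emph{small} otherwise, and let $M'$ and $M''$ be the total numbers of bits in large and in small factors. For a large factor, split the positions $\{0,\dots,\ell_i-1\}$ into $\lceil\ell_i/s\rceil\le2\ell_i/s$ sets of at most $s$ consecutive positions; each set is a piece. Collect the small factors one at a time into a \emph{cluster}, close the cluster as soon as it has at least $s$ bits, and start the next one; the set of all bit positions of a cluster is a piece. A cluster has at most $(s-1)+(s-1)<2s$ bits, and all clusters but the last have at least $s$ bits, so there are at most $M''/s+1$ clusters. The family $\mathcal{B}$ of all pieces partitions the $M$ positions, each piece has at most $2s$ positions, and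
\[
|\mathcal{B}|\le\frac{2M'}s+\frac{M''}s+1\le\frac{2M}s+1\le3M .
\]
Fix $y$. For $B\in\mathcal{B}$ let $\varphi_B=\bigl\langle\sum_{(i,b)\in B}c_{i,b}x_{i,b}\bigr\rangle$, a function on $\{0,1\}^B$ with values in $[-\frac12,\frac12)$, and let $\Phi_y=\sum_{B\in\mathcal{B}}\varphi_B$. Then $\Phi_y-\Theta_y$ is integer valued, so $\chi_y=e(\Phi_y)$ by \eqref{eq:phase}.

\subsection*{Exponential moments}

Recall \emph{Hoeffding's lemma}: if a random variable $Z$ takes values in an interval of length $1$, then $\mathbb{E}e^{\lambda(Z-\mathbb{E}Z)}\le e^{\lambda^2/8}$ for all real $\lambda$.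

\begin{lemma}\label{lem:mgf}
Let $V=1122\,M/s$. For every $y\in G$ and $|\lambda|\le\frac14$ we have $\mathbb{E}e^{\lambda(\Phi_y-\mathbb{E}\Phi_y)}\le e^{V\lambda^2}$. Consequently
\[
\mu(|\Phi_y-\mathbb{E}\Phi_y|>T)\le2e^{-T^2/(4V)}\qquad\text{for }0<T\le V/2 .
\]
\end{lemma}

The restriction on $\lambda$ comes from Lemma~\ref{lem:bits}: the tail bound $2^{2-j}$ controls $\mathbb{E}e^{tK}$ uniformly in $q$ only for $t<\ln2$.

\begin{proof}
\emph{One large factor.} Let $\ell\ge s$ be its number of bits, let $X$ be the sum of $\varphi_B$ over its pieces, take $J,K$ from Lemma~\ref{lem:bits}, and put $Y=\mathbb{E}[X\mid J]$. Given $J$, all bits of the factor are independent (some are constant), so the $\varphi_B$, which depend on disjoint sets of bits, are conditionally independent. Hoeffding's lemma applied to each gives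
\begin{equation}\label{eq:cond}
\mathbb{E}\bigl[e^{\lambda(X-Y)}\mid J\bigr]\le e^{\lambda^2\lceil\ell/s\rceil/8}\le e^{\lambda^2\ell/(4s)} .
\end{equation}
It remains to control the fluctuation of $Y$. Let $a$ be the mean of $\sum_B\varphi_B$ when all $\ell$ bits are independent and uniform, and let $R=Y-a$. A piece with all positions below $J$ contributes the same amount to $Y$ and to $a$. At most $K$ pieces meet $\{J,\dots,\ell-1\}$, and for each of them the two contributions lie in $[-\frac12,\frac12]$ and differ by at most $1$. So $|R|\le K$, $|\mathbb{E}R|\le3$, and $|R-\mathbb{E}R|\le4v$ with $v=(K+3)/4$. We apply the Taylor bound $e^u\le1+u+\frac12u^2e^{|u|}$ to $u=\lambda(R-\mathbb{E}R)$, which has mean zero and satisfies $u^2\le16\lambda^2v^2$ and $|u|\le v$, the latter because $|\lambda|\le\frac14$. Since $v^2\le2e^v$,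
\[
\mathbb{E}e^{\lambda(R-\mathbb{E}R)}\le1+8\lambda^2\,\mathbb{E}[v^2e^v]\le1+8\lambda^2\cdot2\,\mathbb{E}e^{2v}=1+8\lambda^2\cdot2e^{3/2}\,\mathbb{E}e^{K/2}.
\]
Here $2e^{3/2}\cdot7.75<70$, so the right side is at most $1+560\lambda^2\le e^{560\lambda^2}$. Now $X-\mathbb{E}X=(X-Y)+(R-\mathbb{E}R)$, and $R$ is a function of $J$. Conditioning on $J$ and using \eqref{eq:cond} we get
\[
\ln\mathbb{E}e^{\lambda(X-\mathbb{E}X)}\le\Bigl(\frac\ell{4s}+560\Bigr)\lambda^2\le561\,\frac\ell s\,\lambda^2,
\]
where the last step uses that the factor is large.

\emph{One cluster.} Its piece $B$ contributes the single term $\varphi_B$, and Hoeffding's lemma gives $\ln\mathbb{E}e^{\lambda(\varphi_B-\mathbb{E}\varphi_B)}\le\lambda^2/8$, whatever the dependence among the bits in $B$.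

\emph{The sum.} Different large factors and clusters involve disjoint sets of coordinates $x_i$, so their contributions are independent and the logarithms add:
\[
\ln\mathbb{E}e^{\lambda(\Phi_y-\mathbb{E}\Phi_y)}\le\Bigl(561\frac{M'}s+\frac18\Bigl(\frac{M''}s+1\Bigr)\Bigr)\lambda^2\le561\Bigl(\frac Ms+1\Bigr)\lambda^2\le V\lambda^2,
\]
as $M/s\ge1$. For the tail, Markov's inequality gives $\mu(\pm(\Phi_y-\mathbb{E}\Phi_y)>T)\le e^{-\lambda T+V\lambda^2}$ for each sign and $0<\lambda\le\frac14$. The choice $\lambda=T/(2V)$, allowed when $T\le V/2$, makes the exponent $-T^2/(4V)$.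
\end{proof}

\subsection*{Proof of part (a)}

Let $\Lambda=\ln(2/\varepsilon)>\ln2$ and $C_1=5\ln2\cdot\bigl(100\sqrt{1122}+(\ln2)^{-1/2}\bigr)\ge1$. We first show that $d_n(G)\le\varepsilon$ whenever $\ln n\ge C_1\sqrt{sM\Lambda}$. The tail bound is available only for $T\le V/2$, which forces two cases.

Suppose $\Lambda\le V/16$. Put $T=2\sqrt{V\Lambda}\le V/2$ and $D=\lceil50T\rceil$. Lemma~\ref{lem:mgf} bounds the measure of $\{|\Phi_y-\mathbb{E}\Phi_y|>T\}$ by $2e^{-\Lambda}=\varepsilon$, and $D+1\ge100\sqrt{V\Lambda}\ge400\Lambda\ge\ln(1/\varepsilon)$. By Lemma~\ref{lem:taylor}(b), $h_y=e(\mathbb{E}\Phi_y)\,p_D(\Phi_y-\mathbb{E}\Phi_y)$ satisfies $\rho_0(\chi_y,h_y)\le\varepsilon$. For $B\in\mathcal{B}$ let $F_B$ be the algebra of functions on $G$ that depend only on the bits in $B$; then $\dim F_B\le2^{2s}=4^s$. Let $Q$ be the span of all products $\prod_{B\in\mathcal{S}}f_B$ with $\mathcal{S}\subset\mathcal{B}$, $|\mathcal{S}|\le D$, $f_B\in F_B$. The pieces, and hence $Q$, do not depend on $y$. Expanding $p_D$ writes $h_y$ as a linear combination of products of at most $D$ functions $\varphi_B$,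 and the powers of one $\varphi_B$ lie in $F_B$; so $h_y\in Q$. By \eqref{eq:count}, $|\mathcal{B}|\le3M$ and $M+1\le2^s$,
\[
\dim Q\le\sum_{j\le D}\binom{|\mathcal{B}|}j4^{sj}\le\bigl(1+3M4^s\bigr)^D\le\bigl(4(M+1)4^s\bigr)^D\le2^{(3s+2)D}\le2^{5sD}.
\]
Moreover $sD\le100s\sqrt{V\Lambda}+s=100\sqrt{1122}\,\sqrt{sM\Lambda}+s$, and $s\le\sqrt{sM}\le(\ln2)^{-1/2}\sqrt{sM\Lambda}$. Thus $\ln\dim Q\le C_1\sqrt{sM\Lambda}\le\ln n$.

Suppose $\Lambda>V/16$. Then $\sqrt{sM\Lambda}>M\sqrt{1122/16}>M\ge m\ge\ln|G|$. So $n\ge|G|$, we may take $Q=L_0(G)$, and $d_n(G)=0$.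

It remains to pass from $s,M$ to $m$. By \eqref{eq:M}, $s\le\log_2(2M+2)\le\log_2(4m+2)\le2\log_2(m+2)\le3\ln(m+2)$, where we used $4m+2\le(m+2)^2$. Hence $sM\le6m\ln(m+2)$, and (a) holds with $C=\sqrt6\,C_1$.

\subsection*{Proof of parts (b) and (c)}

Let $N=\ln|G|\ge3$. Then $m=N/\ln2\le\frac32N$ and $m+2\le N^2$, so $m\ln(m+2)\le3N\ln N$. With $C'=\sqrt3\,C$, part (a) gives $d_n(G)\le\varepsilon$ whenever $\ln n\ge C'\sqrt{N\ln N\,\Lambda}$.

In (b), for fixed $\varepsilon$ this condition holds as soon as $\omega\ge C'\sqrt{\ln(2/\varepsilon)}$. In (c), put $\kappa=1/(4C'^2)$, $\Lambda=\kappa N^{1-2c}/\ln N$ and $\varepsilon=2e^{-\Lambda}$. Since $c<\frac12$, we have $\Lambda\to\infty$, so $\varepsilon\in(0,1)$ for large $N$. Finally $C'\sqrt{N\ln N\,\Lambda}=\frac12N^{1-c}\le\ln\lfloor\exp(N^{1-c})\rfloor$ for large $N$ by \eqref{eq:floor}. \qed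

\section{A logarithmic lower bound}\label{sec:lower}

We prove Theorem~\ref{thm:lower}. The $|G|$ characters are pairwise far apart in measure, so their approximants are too, and an $n$-dimensional space should not have room for so many. A volume comparison in $Q$ is not available, because the approximants may be arbitrarily large on their exceptional sets. We count instead with a tool that ignores size: we look at the approximants at $O(\ln|G|)$ sample points, record only on which side of finitely many thresholds their values fall, and bound the number of such records by the number of regions of a hyperplane arrangement.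

We recall two facts. A \emph{region} of an arrangement of hyperplanes in $\mathbb{R}^a$ is a connected component of the complement of their union. By Schl\"afli's bound (see Zaslavsky \cite{Zaslavsky}), at most $H$ affine hyperplanes in $\mathbb{R}^a$ have at most $\sum_{j\le a}\binom Hj$ regions. (A new hyperplane splits as many old regions as the old hyperplanes cut out regions on it, and the bound follows by induction from Pascal's rule.) Also, for $1\le a\le H$,
\begin{equation}\label{eq:binom}
\sum_{j\le a}\binom Hj\le\Bigl(\frac Ha\Bigr)^a\sum_{j\le H}\binom Hj\Bigl(\frac aH\Bigr)^j=\Bigl(\frac Ha\Bigr)^a\Bigl(1+\frac aH\Bigr)^H\le\Bigl(\frac{eH}a\Bigr)^a .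
\end{equation}

Let $N=\ln|G|$ and $\varepsilon_0=\frac1{20}$, let $n\le N/20$, and suppose $d_n(G)<\varepsilon_0$. Then there are a space $Q$ spanned by $n$ functions $f_1,\dots,f_n$ and functions $g_\chi\in Q$ with $\mu(|\chi-g_\chi|>\varepsilon_0)\le\varepsilon_0$ for all $\chi\in\widehat G$. If $n=0$, then $g_\chi=0$ and $|\chi-g_\chi|=1$ everywhere, which is absurd. So $n\ge1$.

\subsection*{Step 1: distinct characters are far apart}

We claim $\mu(|\chi-\psi|\ge1)\ge\frac12$ for $\chi\ne\psi$. The homomorphism $\chi\bar\psi$ is nontrivial, so its image is the group of $r$th roots of unity for some $r\ge2$, and all its fibers are cosets of the kernel and have measure $1/r$. Now $|\chi-\psi|=|1-\chi\bar\psi|$, and $|1-e(t)|=2|\sin\pi t|<1$ exactly when $t$ is at distance less than $\frac16$ from $\mathbb{Z}$. For $t=j/r$ with $r\le6$ this happens only for $j\equiv0$, a fraction $1/r\le\frac12$ of the residues. For $r>6$ it happens for the residues of the integers $j$ with $|j|<r/6$, of which there are at most $\frac r3+1\le\frac r2$.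

\subsection*{Step 2: threshold patterns separate the approximants}

For $g\in Q$ and $x\in G$ let $\sigma_g(x)\in\{0,1\}^{26}$ record, for each integer $j$ with $-6\le j\le6$, whether $\operatorname{Re}g(x)\ge j/4$ and whether $\operatorname{Im}g(x)\ge j/4$. Suppose $|g(x)|,|g'(x)|<\frac32$ and $\sigma_g(x)=\sigma_{g'}(x)$. Then the two real parts lie in one interval $[\frac j4,\frac{j+1}4)$ with $-6\le j\le5$, the same holds for the imaginary parts, and so $|g(x)-g'(x)|\le\sqrt2/4<0.9$.

Let $\chi\ne\psi$. By Step~1, on a set of measure at least $\frac12-2\varepsilon_0=0.4$ we have simultaneously $|\chi-\psi|\ge1$, $|g_\chi-\chi|\le\varepsilon_0$ and $|g_\psi-\psi|\le\varepsilon_0$. On this set $|g_\chi|,|g_\psi|\le1+\varepsilon_0<\frac32$ and $|g_\chi-g_\psi|\ge1-2\varepsilon_0=0.9$, so $\sigma_{g_\chi}\ne\sigma_{g_\psi}$.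

\subsection*{Step 3: few sample points suffice}

Take $S=\lceil4N\rceil$ independent uniform points $x^{(1)},\dots,x^{(S)}$ of $G$. For a given pair $\chi\ne\psi$ the patterns agree at all these points with probability at most $0.6^S\le e^{-S/2}\le e^{-2N}=|G|^{-2}$, since $\ln0.6<-\frac12$. There are fewer than $|G|^2$ pairs, so for some choice of the points the $|G|$ vectors $(\sigma_{g_\chi}(x^{(j)}))_{j\le S}$ are pairwise distinct. Fix such a choice.

\subsection*{Step 4: counting patterns}

Write $g=\sum_{j\le n}(u_j+iv_j)f_j$ with $(u,v)\in\mathbb{R}^{2n}$. Each of the $H=26S$ recorded bits says whether a real affine function of $(u,v)$, such as $\operatorname{Re}g(x^{(1)})-\frac j4$, is $\ge0$ or $<0$. Fix a parameter point for each $g_\chi$, and choose $\eta>0$ smaller than the absolute values of the finitely many negative values that the $H$ functions take at these points. After adding $\eta$ to each function, ``$\ge0$'' becomes ``$>0$'' and ``$<0$'' stays ``$<0$'' at all $|G|$ parameter points. So these points avoid the zero sets of the shifted functions. The shifted functions that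 are not constant define at most $H$ hyperplanes, and on each region all $H$ signs are constant. Since the $|G|$ sign vectors are distinct, there are at least $|G|$ regions. We have $2n\le N/10\le H$, and $S\le4N+1\le6N$ because $N\ge\ln2>\frac12$. By Schl\"afli's bound and \eqref{eq:binom},
\[
e^N=|G|\le\Bigl(\frac{eH}{2n}\Bigr)^{2n}=\Bigl(\frac{13eS}n\Bigr)^{2n}\le\Bigl(\frac{78eN}n\Bigr)^{2n}.
\]
With $z=N/n\ge20$ this reads $z\le2\ln(78ez)$. At $z=20$ we have $78e\cdot20<4250<e^{8.5}$, so the right side is less than $17$ and the inequality fails. The function $z-2\ln(78ez)$ has derivative $1-2/z>0$ for $z>2$, so the inequality fails for all $z\ge20$. This contradiction proves Theorem~\ref{thm:lower}. \qed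

\section{Degree $\sqrt d$ is necessary on $\mathbb{Z}_2^d$}\label{sec:degree}

For $G=\mathbb{Z}_2^d$ the bits are the coordinates, $M=d$, and the space used in Theorem~\ref{thm:first} is $\mathcal{P}_D$ with $D=\lceil50\sqrt{d/\varepsilon}\rceil$. For fixed $\varepsilon<\frac12$ the order $\sqrt d$ cannot be lowered, and a single character is responsible. For $\varepsilon\in(0,\frac12)$ define $z_\varepsilon>0$ by $\mathbb{P}(Z\le-z_\varepsilon)=\varepsilon$, where $Z$ is a standard normal variable.

\begin{proposition}\label{prop:degree}
Fix $\varepsilon\in(0,\frac12)$. If the character $\chi(x)=(-1)^{x_1+\dots+x_d}$ of $\mathbb{Z}_2^d$ satisfies $\mu(|\chi-f|>\varepsilon)\le\varepsilon$ for a polynomial $f$ of degree $k$ in the bits $x_1,\dots,x_d$, then $k\ge(z_\varepsilon-o(1))\sqrt d$ as $d\to\infty$.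
\end{proposition}

The hypothesis $\varepsilon<\frac12$ is needed: for $\varepsilon\ge\frac12$ the constant $f=1$ has the required property. The proof plays two facts against each other. The character $\chi$ is orthogonal to every polynomial of degree less than $d$, while $\chi\operatorname{Re}f$ is positive off the exceptional set. On that set $f$ is not controlled, so we remove it with a nonnegative weight $g^2$ of low degree that vanishes there.

\begin{proof}
If $k\ge d$ the bound holds for large $d$, so assume $k<d$. Let $W=\{|\chi-f|>\varepsilon\}$ and $r=\lfloor(d-k-1)/2\rfloor\ge0$. We claim $\sum_{j\le r}\binom dj\le|W|$.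

Suppose not. The $2^d$ multilinear monomials span the $2^d$-dimensional space of real functions on $\{0,1\}^d$, so they are linearly independent, and those of degree at most $r$ span a space of dimension $\sum_{j\le r}\binom dj>|W|$. Vanishing on $W$ imposes $|W|$ linear conditions, so some real polynomial $g$ of degree at most $r$ vanishes on $W$ and is not the zero function. The polynomial $g^2\operatorname{Re}f$ has degree at most $2r+k<d$. Each of its monomials omits some variable $x_i$, and flipping $x_i$ changes the sign of $\chi$ and preserves the monomial; hence $\sum_x\chi g^2\operatorname{Re}f=0$. On the other hand, the terms with $x\in W$ vanish; off $W$ we have $|\chi-\operatorname{Re}f|\le\varepsilon$, so $\chi\operatorname{Re}f\ge1-\varepsilon>0$; and $g\ne0$ at some point, which lies off $W$. So the sum is positive, a contradiction.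

Since $|W|\le\varepsilon2^d$, the claim says $\mathbb{P}(w\le r)\le\varepsilon$ for $w=x_1+\dots+x_d$, which has mean $d/2$ and standard deviation $\sqrt d/2$. Let $\delta>0$. By the central limit theorem,
\[
\mathbb{P}\Bigl(w\le\frac d2-(z_\varepsilon-\delta)\frac{\sqrt d}2\Bigr)\longrightarrow\mathbb{P}(Z\le-z_\varepsilon+\delta)>\varepsilon .
\]
So for $d\ge d_0(\varepsilon,\delta)$ we must have $2r<d-(z_\varepsilon-\delta)\sqrt d$. Together with $2r\ge d-k-2$ this gives $k>(z_\varepsilon-\delta)\sqrt d-2$, and $\delta$ was arbitrary.
\end{proof}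

\begin{remark}
Proposition~\ref{prop:degree} limits only the low-degree polynomial method; it is not a lower bound on $d_n$ itself. Indeed, fix $\varepsilon<\frac12$ and let $k_0=\lceil z_\varepsilon\sqrt d/2\rceil$. For large $d$ a space $\mathcal{P}_k$ that approximates $\chi$ as in the proposition has $k\ge k_0$, so its dimension is at least $\binom d{k_0}\ge(d/k_0)^{k_0}\ge d^{k_0/3}\ge\exp(\frac16z_\varepsilon\sqrt d\ln d)$. For large $d$ this exceeds the dimension $\exp\bigl(C\sqrt{d\ln(d+2)\ln(2/\varepsilon)}\bigr)$ that suffices by Theorem~\ref{thm:second}(a), whose space is built from pieces and not from single bits.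
\end{remark}

\begin{thebibliography}{9}

\bibitem{Malykhin}
Yuri Malykhin, \emph{Widths and rigidity}, arXiv:2205.03453 (2022).

\bibitem{Zaslavsky}
Zaslavsky, \emph{Facing up to arrangements}, Mem. AMS 154, 1975.

\end{thebibliography}
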